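\title{Convex sets of limit weak$^*$ order in dual Banach spaces}

\begin{abstract}
The weak$^*$ derived set of a subset $A$ of a dual Banach space consists of the limits of bounded weak$^*$ convergent nets in $A$, and the order of $A$ is the ordinal at which the transfinite iteration of this operation stops. The order of a linear subspace of the dual of a separable space cannot be a limit ordinal. We show that the order of a convex set can: $\ell_1=c_0^*$ contains a convex set of order $\omega$. More generally, the dual of every non-reflexive Banach space contains convex sets of every countable order. Consequently, for a separable space $X\neq\{0\}$ the orders of convex subsets of $X^*$ are all countable ordinals if $X$ is non-reflexive, and only $0$ and $1$ if $X$ is reflexive.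
\end{abstract}

\section{Introduction}\label{sec:intro}

Let $X$ be a Banach space over the real or the complex scalars, and let $B=B_{X^*}$ be the closed unit ball of $X^*$. The \emph{weak$^*$ derived set} of $A\subseteq X^*$ is
\[
A^{(1)}=\bigcup_{n=1}^\infty \overline{A\cap nB}^{\,w^*},
\]
the set of all weak$^*$ limits of norm bounded nets in $A$. If $X$ is separable, then the weak$^*$ topology is metrizable on bounded sets and weak$^*$ convergent sequences are bounded, so $A^{(1)}$ is the weak$^*$ sequential closure of $A$. The operation is iterated transfinitely: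
\[
A^{(0)}=A,\qquad A^{(\alpha+1)}=\bigl(A^{(\alpha)}\bigr)^{(1)},\qquad A^{(\alpha)}=\bigcup_{\beta<\alpha}A^{(\beta)}\quad\text{for limit }\alpha .
\]
Throughout, ``limit ordinal'' means nonzero limit ordinal. The \emph{order} of $A$ is the least ordinal $\alpha$ with $A^{(\alpha)}=A^{(\alpha+1)}$.

A bounded set has order at most $1$, because its derived set is its weak$^*$ closure. For example, let $(e_n)$ be the unit vectors of $\ell_1=c_0^*$, where a bounded net converges weak$^*$ exactly when it converges coordinatewise, and let $P$ be the convex hull of the $e_n$, that is, the set of finitely supported probability vectors. Then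
\begin{equation}\label{eq:P}
P^{(1)}=B^+:=\{a\in\ell_1: a\ge 0,\ \|a\|\le 1\}.
\end{equation}
Indeed, $B^+$ is weak$^*$ closed and contains $P$, and each $a\in B^+$ is the limit of the vectors $\sum_{n\le k}a_ne_n+(1-\sum_{n\le k}a_n)e_{k+1}\in P$: the missing mass escapes to infinity.

An unbounded set may need more steps. In $\ell_1(\mathbb N\sqcup\mathbb N^2)$, with unit vectors $e_n$ and $e_{n,j}$, consider
\begin{equation}\label{eq:W}
W=\{w_{n,j}: n,j\ge1\},\qquad w_{n,j}=e_n+n\,e_{n,j}.
\end{equation}
Here $w_{n,j}\to e_n$ as $j\to\infty$ and $e_n\to0$, so $0\in W^{(2)}$. But $\|w_{n,j}\|=n+1$, so a net in $W$ with norms at most $M$ uses only indices $n\le M$; the coordinates at $e_n$, $n\le M$, add up to $1$ along the net and hence in the limit. Thus $0\notin W^{(1)}$.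

The following facts are known.
\begin{itemize}
\item[(F1)] (Krein--\v{S}mulyan theorem.) A convex set $A\subseteq X^*$ is weak$^*$ closed if and only if $A=A^{(1)}$.
\item[(F2)] If $X$ is separable, the order of any subset of $X^*$ is a countable ordinal.
\item[(F3)] If $X$ is separable, the order of a linear subspace of $X^*$ is not a limit ordinal.
\item[(F4)] In the dual of every non-reflexive Banach space there are convex sets of every finite order and a convex set of order $\omega+1$.
\end{itemize}
Derived sets of convex sets are convex, so by (F1) the iteration started at a convex set $A$ ends at the weak$^*$ closure of $A$. The order counts the passages to bounded limits that are needed to get there. The following question is posed in \cite{Silber}.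

\medskip
\noindent\textbf{Question.} \emph{Can the order of a convex subset of the dual of a separable Banach space be a limit ordinal?}
\medskip

The reason behind (F3) shows what is at stake. Let $X$ be separable, let $A\subseteq X^*$ be convex of limit order $\alpha$, and put $F=A^{(\alpha)}$. By (F2) there are $\beta_k<\alpha$ with $\sup_k\beta_k=\alpha$. By (F1) the set $F$ is weak$^*$ closed, hence a complete metric space in the norm, and it is the union of the countably many norm closed sets $\overline{A^{(\beta_k)}\cap nB}^{\,w^*}\subseteq A^{(\beta_k+1)}$. Baire's theorem gives $k$, a point $x\in F$ and $r>0$ such that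
\begin{equation}\label{eq:baire}
F\cap(x+rB)\subseteq A^{(\beta_k+1)} .
\end{equation}
If $A$ is a subspace, then so are $F$ and $A^{(\beta_k+1)}$; subtracting $x$ and rescaling in \eqref{eq:baire} gives $F=A^{(\beta_k+1)}$, so the order is below $\alpha$, a contradiction. Since \eqref{eq:baire} holds for every convex set, one might guess that the answer to the question is again negative. But the last step used homogeneity, and for a convex set \eqref{eq:baire} says only that the iteration is finished early near one point. It leaves room for a set that agrees with its closure on a ball, while farther out there are points that need more and more steps. Such sets exist.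

\begin{theorem}\label{thm:omega}
There are a separable Banach space $X$ and a convex set $A\subseteq X^*$ of order exactly $\omega$. If $Z$ is any separable non-reflexive space, then $X=c_0(Z)$ works. In particular, $c_0^*=\ell_1$ contains a convex set of order $\omega$.
\end{theorem}

\begin{theorem}\label{thm:all}
Let $X$ be any non-reflexive Banach space, separable or not, and let $\alpha<\omega_1$. Then $X^*$ contains a convex set of order exactly $\alpha$.
\end{theorem}

\begin{corollary}\label{cor:class}
Let $X\ne\{0\}$ be separable. If $X$ is non-reflexive, the orders of convex subsets of $X^*$ are exactly all countable ordinals. If $X$ is reflexive, they are exactly $0$ and $1$. In particular, $X^*$ contains a convex set whose order is a limit ordinal if and only if $X$ is non-reflexive.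
\end{corollary}

Limit orders come from one device, the sum principle of Section~\ref{sec:sum}: take sets $A_n$ of growing orders, thicken each by the unit ball, and form their product in an $\ell_1$-sum. A vector of the $\ell_1$-sum has only finitely many coordinates of norm greater than $1$, so it depends on only finitely many of the $A_n$ in an essential way. With (F4) as input, this gives Theorem~\ref{thm:omega} at once. The proof of Theorem~\ref{thm:all} does not use (F4). We construct convex sets of successor order (Section~\ref{sec:succ}) and of limit order (Section~\ref{sec:lim}) inside the positive cone of $\ell_1$, and then carry them into the dual of an arbitrary non-reflexive space (Section~\ref{sec:transfer}). Section~\ref{sec:class} proves the corollary.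

\section{Rules for derived sets}\label{sec:rules}

We use nets in two standard ways: a point lies in the closure of a set if and only if it is the limit of a net in that set, and, by the Banach--Alaoglu theorem, every bounded net in $X^*$ has a weak$^*$ convergent subnet. Convergence in a dual space always means weak$^*$ convergence unless the norm is mentioned.

\begin{lemma}\label{lem:basic}
Let $A\subseteq X^*$.
\begin{itemize}
\item[(a)] The sets $A^{(\gamma)}$ increase with $\gamma$ and with $A$. If $A^{(\gamma)}=A^{(\gamma+1)}$, they are constant from $\gamma$ on.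
\item[(b)] If $A\subseteq E$ and $E$ is weak$^*$ closed, then $A^{(\gamma)}\subseteq E$ for all $\gamma$.
\item[(c)] If $A^{(\alpha)}$ is weak$^*$ closed and $A^{(\gamma)}\neq A^{(\alpha)}$ for all $\gamma<\alpha$, then $A$ has order $\alpha$.
\item[(d)] The norm closure of $A$ is contained in $A^{(1)}$.
\item[(e)] If $A$ is convex, or a linear subspace, then so is every $A^{(\gamma)}$.
\end{itemize}
\end{lemma}

\begin{proof}
Parts (a) and (b) follow by transfinite induction from $H\subseteq H^{(1)}\subseteq\overline{H}^{\,w^*}$ and from the monotonicity of $H\mapsto H^{(1)}$. In (c), the order is at most $\alpha$ by (b) applied to $A^{(\alpha)}$; if it were some $\gamma<\alpha$, then (a) would give $A^{(\gamma)}=A^{(\alpha)}$. Part (d) holds because a norm convergent sequence is bounded and weak$^*$ convergent. For (e), if $H$ is convex, then $H^{(1)}$ is an increasing union of the convex sets $\overline{H\cap nB}^{\,w^*}$; if $H$ is moreover a subspace, then scalar multiples of bounded nets in $H$ are bounded nets in $H$, so $H^{(1)}$ is convex and closed under scalar multiplication. At limit stages we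 take increasing unions.
\end{proof}

Most statements below compare the derived sets of $A$ with those of an image, a preimage or a thickening of $A$. The next lemma reduces each of them to a single step.

\begin{lemma}\label{lem:onestep}
Let $E\subseteq X^*$ be weak$^*$ closed, and let $\Phi$ map subsets of $E$ to subsets of a dual space $Y^*$ so that $\Phi(\bigcup_iH_i)=\bigcup_i\Phi(H_i)$ for every nonempty family. If $\Phi(H^{(1)})\subseteq\Phi(H)^{(1)}$ for all $H\subseteq E$, then $\Phi(A^{(\gamma)})\subseteq\Phi(A)^{(\gamma)}$ for all $A\subseteq E$ and all $\gamma$. The same holds with equality in both places.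
\end{lemma}

\begin{proof}
All $A^{(\gamma)}$ lie in $E$ by Lemma~\ref{lem:basic}(b). We induct on $\gamma$. At a successor,
$\Phi(A^{(\gamma+1)})\subseteq\Phi(A^{(\gamma)})^{(1)}\subseteq(\Phi(A)^{(\gamma)})^{(1)}$. At a limit, both sides are unions of the earlier stages. With equalities the argument is the same.
\end{proof}

\begin{lemma}\label{lem:maps}
Let $R\colon X^*\to Y^*$ be a bounded, weak$^*$--weak$^*$ continuous linear map. Then $R(A^{(\gamma)})\subseteq R(A)^{(\gamma)}$ for all $A\subseteq X^*$ and all $\gamma$. In particular, $(tA)^{(\gamma)}=tA^{(\gamma)}$ for $t>0$.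
\end{lemma}

\begin{proof}
The map $R$ sends a bounded net in $H$ converging to $x$ to a bounded net in $R(H)$ converging to $Rx$, so $R(H^{(1)})\subseteq R(H)^{(1)}$ and Lemma~\ref{lem:onestep} applies. For the last statement use multiplication by $t$ and by $1/t$.
\end{proof}

The adjoint of a bounded operator $Y\to X$ satisfies the hypotheses of Lemma~\ref{lem:maps}; all maps used below are of this kind.

\begin{lemma}\label{lem:compact}
Let $K\subseteq X^*$ be weak$^*$ compact.
\begin{itemize}
\item[(a)] $(A+K)^{(\gamma)}=A^{(\gamma)}+K$ for all $A\subseteq X^*$ and all $\gamma$.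
\item[(b)] If $E$ is weak$^*$ closed, then so is $E+K$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) By Lemma~\ref{lem:onestep} it suffices to show $(H+K)^{(1)}=H^{(1)}+K$. If a bounded net $(h_i)$ in $H$ converges to $h$ and $k\in K$, then $(h_i+k)$ is a bounded net in $H+K$ converging to $h+k$. Conversely, let $h_i+k_i\to x$ be a bounded net with $h_i\in H$, $k_i\in K$. The set $K$ is norm bounded by the uniform boundedness principle, so $(h_i)$ is bounded. Along a subnet $k_i\to k\in K$, and then $h_i\to x-k$. Hence $x-k\in H^{(1)}$.

(b) If $e_i+k_i\to x$ with $e_i\in E$, $k_i\in K$, pass to a subnet with $k_i\to k\in K$; then $e_i\to x-k\in E$.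
\end{proof}

Taking $K=\{v\}$ in (a) shows that the order is invariant under translations.

\section{Products, and a convex set of order $\omega$}\label{sec:sum}

Let $(X_n)$ be Banach spaces indexed by a countable set. The sum $X=(\bigoplus X_n)_{c_0}$ consists of the families $u=(u_n)$, $u_n\in X_n$, with $\|u_n\|\to0$, under the supremum norm. Its dual is $X^*=(\bigoplus X_n^*)_{\ell_1}$, the space of families $x=(x_n)$ with $\|x\|=\sum\|x_n\|<\infty$, acting by $x(u)=\sum x_n(u_n)$. The projection $x\mapsto x_n$ is the adjoint of the inclusion $X_n\to X$. For $A_n\subseteq X_n^*$ put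
\[
\prod A_n=\{x\in X^*: x_n\in A_n\text{ for all }n\}.
\]
The derived sets of a product are squeezed between the full product of the derived sets and the vectors that use derived sets in finitely many coordinates only.

\begin{lemma}\label{lem:prod}
Let $A=\prod A_n$ and let $\gamma$ be an ordinal.
\begin{itemize}
\item[(a)] If $x\in A^{(\gamma)}$, then $x_n\in A_n^{(\gamma)}$ for all $n$.
\item[(b)] Let $x\in X^*$ and let $\Lambda$ be a finite set of indices. If $x_n\in A_n^{(\gamma)}$ for $n\in\Lambda$ and $x_n\in A_n$ for $n\notin\Lambda$, then $x\in A^{(\gamma)}$.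
\end{itemize}
\end{lemma}

\begin{proof}
(a) Apply Lemma~\ref{lem:maps} to the $n$-th projection, which maps $A$ into $A_n$.

(b) Fix $\Lambda\neq\emptyset$ and induct on $\gamma$; the cases $\Lambda=\emptyset$ and $\gamma=0$ say that $x\in A$. If $\gamma$ is a limit, then $x_n\in A_n^{(\beta_n)}$ with $\beta_n<\gamma$ for $n\in\Lambda$, the maximum $\beta$ of these finitely many ordinals is below $\gamma$, and $x\in A^{(\beta)}$. Now let $x_n\in A_n^{(\gamma+1)}$ for $n\in\Lambda$, and choose bounded nets $(x_n^{i})_{i\in\mathcal I_n}$ in $A_n^{(\gamma)}$ converging to $x_n$. For $\mathbf i=(i_n)\in\prod_{n\in\Lambda}\mathcal I_n$, directed coordinatewise, let $x^{\mathbf i}$ have coordinates $x_n^{i_n}$ for $n\in\Lambda$ and $x_n$ for $n\notin\Lambda$. This net is bounded because $\Lambda$ is finite, it lies in $A^{(\gamma)}$ by the induction hypothesis, and $(x^{\mathbf i}-x)(u)=\sum_{n\in\Lambda}(x_n^{i_n}-x_n)(u_n)\to0$ for every $u\in X$.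
\end{proof}

Suppose that the orders of the $A_n$ are below a limit ordinal $\alpha$ and approach it. Part (a) keeps the product from stabilizing before $\alpha$. The danger is that it does not stabilize at $\alpha$ either, since (b) says nothing about vectors with infinitely many coordinates outside the $A_n$. Hypothesis (S2) below removes all such vectors from the closure.

\begin{proposition}[Sum principle]\label{prop:sum}
Let $\alpha$ be a limit ordinal, and let $A_n\subseteq X_n^*$ $(n\ge1)$ be convex sets with $0\in A_n$ such that
\begin{itemize}
\item[(S1)] for each $n$ there is $\delta_n<\alpha$ such that $C_n:=A_n^{(\delta_n)}$ is weak$^*$ closed;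
\item[(S2)] $C_n\cap B_{X_n^*}\subseteq A_n$ for all $n$;
\item[(S3)] for every $\gamma<\alpha$ there is $n$ with $C_n\not\subseteq A_n^{(\gamma)}$.
\end{itemize}
Then $A=\prod A_n$ is a convex subset of $\bigl((\bigoplus X_n)_{c_0}\bigr)^*$ of order exactly $\alpha$.
\end{proposition}

\begin{proof}
A product of convex sets is convex. The set $C=\prod C_n$ is an intersection of preimages of weak$^*$ closed sets under the projections, so it is weak$^*$ closed. It contains $A$, and therefore $A^{(\alpha)}\subseteq C$. Conversely, let $x\in C$. Since $\sum\|x_n\|<\infty$, the set $\Lambda=\{n:\|x_n\|>1\}$ is finite, and $x_n\in A_n$ for $n\notin\Lambda$ by (S2). Let $\delta$ be the maximum of the $\delta_n$, $n\in\Lambda$ (or $0$ if $\Lambda=\emptyset$). Then $\delta<\alpha$ and $x_n\in A_n^{(\delta)}$ for $n\in\Lambda$, so $x\in A^{(\delta)}\subseteq A^{(\alpha)}$ by Lemma~\ref{lem:prod}(b). Thus $A^{(\alpha)}=C$ is weak$^*$ closed.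

Let $\gamma<\alpha$. Choose $n$ as in (S3) and $c\in C_n\setminus A_n^{(\gamma)}$. The vector with $n$-th coordinate $c$ and all other coordinates $0$ lies in $C=A^{(\alpha)}$, because $0\in A_m\subseteq C_m$ for all $m$. It does not lie in $A^{(\gamma)}$ by Lemma~\ref{lem:prod}(a). Lemma~\ref{lem:basic}(c) finishes the proof.
\end{proof}

A vector of $C$ of norm at most $1$ has $\Lambda=\emptyset$, so $A$ agrees with its weak$^*$ closure $C$ on the unit ball. This is how the product meets the constraint \eqref{eq:baire}.

\begin{remark}\label{rem:S2}
Hypothesis (S2) cannot simply be dropped. Assume (S1) and $0\in A_n$, and suppose that there are $\gamma_n<\alpha$ with $\sup_n\gamma_n=\alpha$ and points $c_n\in C_n\setminus A_n^{(\gamma_n)}$ with $\sum\|c_n\|<\infty$. The truncations $(c_1,\dots,c_N,0,\dots)$ lie in $A^{(\alpha)}$ by Lemma~\ref{lem:prod}(b), so their norm limit $c=(c_n)$ lies in $A^{(\alpha+1)}$. But $c\in A^{(\gamma)}$ with $\gamma<\alpha$ is impossible by Lemma~\ref{lem:prod}(a), applied to an $n$ with $\gamma_n\ge\gamma$. So $c\notin A^{(\alpha)}$ and the order exceeds $\alpha$. A concrete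 instance appears in Remark~\ref{rem:cones}.
\end{remark}

The simplest way to obtain (S2) is to make $A_n$ contain the whole unit ball, by adding $B$ to a convex set $K$ that contains $0$. Adding a ball may lower the order: the subspace of finitely supported vectors in $\ell_1$ is proper and norm dense, so it has order $1$, while its sum with $\varepsilon B$ is all of $\ell_1$ and has order $0$. The order survives if some point of the closure is at positive norm distance from the earlier stages. For example, let $K=P-e_1$. By \eqref{eq:P} and Lemma~\ref{lem:compact}, $K^{(1)}=B^+-e_1\ni-e_1$, and $\|-e_1-(p-e_1)\|=\|p\|=1$ for every $p\in P$. So the bounded set $2K+B$ contains $B$, its derived set $2K^{(1)}+B$ contains $-2e_1$, and $-2e_1\notin 2K+B$ because its distance from $2K$ is $2$. The thickened set still has order $1$. In general a point at positive distance is found by giving up one step, since one step is enough to take the norm closure.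

\begin{proof}[Proof of Theorem~\ref{thm:omega}]
Let $Z$ be separable and non-reflexive, and let $B=B_{Z^*}$. By (F4), for each $n\ge1$ there is a convex set $K_n\subseteq Z^*$ of order $n+2$. It is nonempty, since $\emptyset$ has order $0$, and after a translation $0\in K_n$. The set $F_n=K_n^{(n+2)}$ is convex and equal to its derived set, so it is weak$^*$ closed by (F1).

There is $\varepsilon>0$ with $F_n\not\subseteq K_n^{(n)}+\varepsilon B$. Otherwise $F_n$ would lie in the norm closure of $K_n^{(n)}$, hence in $K_n^{(n+1)}$ by Lemma~\ref{lem:basic}(d), and the order of $K_n$ would be at most $n+1$. Replacing $K_n$ by $\varepsilon^{-1}K_n$, which rescales all derived sets by Lemma~\ref{lem:maps}, we may assume that $F_n\not\subseteq K_n^{(n)}+B$.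

Put $A_n=K_n+B$, a convex set containing $0$. By Lemma~\ref{lem:compact}(a), $A_n^{(k)}=K_n^{(k)}+B$ for all $k$. We verify the hypotheses of Proposition~\ref{prop:sum} with $X_n=Z$, $\alpha=\omega$ and $\delta_n=n+2$.

(S1) $C_n=F_n+B$ is weak$^*$ closed by Lemma~\ref{lem:compact}(b).

(S2) $C_n\cap B\subseteq B\subseteq A_n$ because $0\in K_n$.

(S3) Given $k<\omega$, take $n\ge\max(k,1)$. Then $A_n^{(k)}\subseteq A_n^{(n)}=K_n^{(n)}+B$, which does not contain $F_n$, while $F_n\subseteq C_n$.

So $\prod A_n$ is a convex set of order $\omega$ in the dual of $c_0(Z)=(\bigoplus Z)_{c_0}$. This space is separable: the finitely supported families with coordinates in a countable dense subset of $Z$ are dense. For $Z=c_0$, the space $c_0(Z)$ consists of the arrays indexed by $\mathbb N^2$ with finitely many entries of modulus above each $\varepsilon>0$, under the supremum norm, so it is isometric to $c_0$.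
\end{proof}

\section{Successor orders in the positive cone of $\ell_1$}\label{sec:succ}

For a countable set $I$ we regard $\ell_1(I)$ as $c_0(I)^*$. Weak$^*$ convergence implies coordinatewise convergence, and for bounded nets the converse holds because the finitely supported vectors are dense in $c_0(I)$. Let $\ell_1^+(I)$ be the cone of vectors with nonnegative real coordinates, and let $B^+=B\cap\ell_1^+(I)$. The cone is weak$^*$ closed, so it contains all derived sets of its subsets, and $B^+$ is weak$^*$ compact. On the cone the norm is the sum of the coordinates. If $I$ is a disjoint union of countably many sets $I_n$, then $c_0(I)=(\bigoplus c_0(I_n))_{c_0}$, so Section~\ref{sec:sum} applies to $\ell_1(I)$.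

All sets in this section and the next are built inside $\ell_1^+(I)$, because the transfer to other dual spaces in Section~\ref{sec:transfer} preserves orders of subsets of the cone. An induction on the order alone gives nothing to build on, so we carry along one distinguished point, the origin, and a quantitative statement about how late it is reached.

\begin{definition}\label{def:ladder}
Let $\alpha$ be a countable ordinal. An \emph{$\alpha$-ladder} is a convex set $D\subseteq\ell_1^+(I)$, with $I$ countable, such that
\begin{itemize}
\item[(L1)] $\|x\|\ge1$ for all $x\in D^{(\beta)}$ and all $\beta<\alpha$;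
\item[(L2)] $D^{(\alpha)}$ is weak$^*$ closed and contains $0$.
\end{itemize}
\end{definition}

An $\alpha$-ladder has order exactly $\alpha$ by Lemma~\ref{lem:basic}(c), since $0\in D^{(\alpha)}\setminus D^{(\beta)}$ for $\beta<\alpha$. It is nonempty, since $D^{(\alpha)}$ is. The set $\{0\}$ is a $0$-ladder, and $P$ is a $1$-ladder by \eqref{eq:P}. No ladder exists for a limit ordinal $\alpha$, because $0\in D^{(\alpha)}$ would force $0\in D^{(\beta)}$ for some $\beta<\alpha$. The step from $1$ to $2$ already shows the general construction.

\begin{example}\label{ex:two}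
Let $A$ be the convex hull of the set $W$ in \eqref{eq:W}. Write vectors as $(\mu,y)$, where $\mu\in\ell_1(\mathbb N)$, $y=(y_n)$, and $y_n$ is the part supported on $\{n\}\times\mathbb N$. A convex combination $\sum\lambda_{n,j}w_{n,j}$ has $\mu_n=\sum_j\lambda_{n,j}$ and $y_n=n\sum_j\lambda_{n,j}e_{n,j}$. So $A$ consists of the $(\mu,y)$ with $\mu\in P$ and $y_n\in n\mu_nP_n$, where $P_n$ is the copy of $P$ on $\{n\}\times\mathbb N$. We know that $0\in W^{(2)}\subseteq A^{(2)}$. We claim that $\|x\|\ge1$ on $A^{(1)}$. On $A$ we have $\|y_n\|=n\mu_n$: mass $\mu_n$ placed at $n$ costs $n\mu_n$ in norm. For a net in $A$ with norms at most $M$, this gives $\sum_nn\mu^i_n\le M$, hence $\sum_{n>N}\mu_n^i\le M/N$ and $\sum_{n\le N}\mu_n^i\ge1-M/N$. The last inequality involves finitely many coordinates and passes to the limit $(\mu,y)$, so $\|\mu\|\ge1$. The mass of $\mu$ cannot escape in the first step. After that step the points $(e_n,0)$ are available, the cost has disappeared, and the mass escapes in the second step.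

Both the weight $n$ and the $\ell_1$-norm matter. Without the weight, the bounded sequence $e_n+e_{n,1}$ converges to $0$ in one step. In $\ell_2$, the averages $n^{-2}\sum_{j\le n^2}w_{n,j}=e_n+n^{-1}\sum_{j\le n^2}e_{n,j}$ have norm $\sqrt2$ and tend to $0$ coordinatewise, so again $0$ is reached in one step.
\end{example}

In general we replace the sets $P_n$ by ladders $D_n$. Condition (L1) then says that the cost $\|y_n\|\ge n\mu_n$ persists until $D_n$ reaches the origin. The constraint $y_n\in n\mu_nD_n$ describes a cone over $D_n$, so we first study such cones. For countable $I$ let $J=\{\ast\}\sqcup I$, and write vectors of $\ell_1(J)$ as $(t,y)$ with $t$ a scalar and $y\in\ell_1(I)$. For sets $D,F\subseteq\ell_1^+(I)$ with $D\ne\emptyset$ put, with the convention $0\cdot D=\{0\}$,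
\[
\Gamma(D)=\{(t,y):t\ge0,\ y\in tD\},\qquad
\widehat F=\{(t,y):t\ge0,\ y\in sF\text{ for all }s>t\}.
\]
Both are subsets of $\ell_1^+(J)$. The set $\widehat F$ will be the closure of the cone. It is defined with all $s>t$ because this condition passes to limits also when $t=0$, where one cannot divide by $t$.

\begin{lemma}\label{lem:cone}
Let $D\subseteq\ell_1^+(I)$ be nonempty and convex, and let $F\subseteq\ell_1^+(I)$ be convex and weak$^*$ closed with $D\cup\{0\}\subseteq F$.
\begin{itemize}
\item[(a)] $\Gamma(D)$ is convex and contains $0$.
\item[(b)] If $(t,y)\in\Gamma(D)^{(\gamma)}$ and $t>0$, then $y\in tD^{(\gamma)}$.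
\item[(c)] $\widehat F$ is weak$^*$ closed and contains $\Gamma(D)$.
\item[(d)] For $t>0$ we have $(t,y)\in\widehat F$ if and only if $y\in tF$.
\end{itemize}
\end{lemma}

\begin{proof}
(a) Convexity of $D$ gives $aD+bD\subseteq(a+b)D$ for $a,b\ge0$. If $y\in tD$, $y'\in t'D$ and $0\le\lambda\le1$, then $\lambda y+(1-\lambda)y'\in\lambda tD+(1-\lambda)t'D\subseteq(\lambda t+(1-\lambda)t')D$.

(b) We induct on $\gamma$. The case $\gamma=0$ is the definition, and a limit stage follows from the earlier ones because $D^{(\gamma)}$ increases. Let $(t^i,y^i)$ be a net in $\Gamma(D)^{(\gamma)}$ with norms at most $M$, converging to $(t,y)$ with $t>0$. Eventually $t^i\ge t/2$, and then $y^i/t^i\in D^{(\gamma)}$ has norm at most $2M/t$. Since $y^i/t^i\to y/t$, we get $y/t\in D^{(\gamma+1)}$.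

(c) Let a net $(t^i,y^i)$ in $\widehat F$ converge to $(t,y)$. Then $t\ge0$. If $s>t$, then eventually $s>t^i$, so $y^i\in sF$, and $y\in sF$ because $sF$ is weak$^*$ closed. Next, $tF\subseteq sF$ for $0\le t<s$, since $tf=s\bigl(\frac ts f+(1-\frac ts)0\bigr)$ and $0\in F$. Hence $y\in tD$ implies $(t,y)\in\widehat F$.

(d) If $y\in tF$, use $tF\subseteq sF$ again. If $(t,y)\in\widehat F$, then $y/s\in F$ for $s>t$, and $y/s\to y/t$ in norm as $s\downarrow t$, so $y/t\in F$.
\end{proof}

\begin{proposition}\label{prop:succ}
An $\alpha$-ladder exists for $\alpha=0$ and for every countable successor ordinal $\alpha$.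
\end{proposition}

\begin{proof}
We induct on $\alpha$; the case $\alpha=0$ was noted above. Let $\alpha=\gamma+1$ and assume the statement below $\alpha$. If $\gamma$ is $0$ or a successor, put $\alpha_n=\gamma$ for all $n\ge1$. If $\gamma$ is a limit, no $\gamma$-ladder exists, and we take successors $\alpha_n$ strictly increasing to $\gamma$: enumerate the ordinals below $\gamma$ as $\xi_1,\xi_2,\dots$ and put $\alpha_n=\max(\alpha_{n-1},\xi_n)+1$ with $\alpha_0=0$. In all cases $\alpha_n\le\gamma$, an $\alpha_n$-ladder exists, and
\begin{equation}\label{eq:cof}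
\text{for each }\beta<\gamma\text{ there is }n_0\text{ such that }\alpha_n>\beta\text{ for all }n\ge n_0 .
\end{equation}
Let $D_n\subseteq\ell_1^+(I_n)$ be an $\alpha_n$-ladder and $F_n=D_n^{(\alpha_n)}$. Let $I=\mathbb N\sqcup\bigsqcup_nI_n$, and write vectors of $\ell_1(I)$ as $(\mu,y)$ with $\mu\in\ell_1(\mathbb N)$, $y=(y_n)$, $y_n\in\ell_1(I_n)$. Define
\begin{align*}
A&=\{(\mu,y)\in\ell_1^+(I):\ \mu\in P,\ (n\mu_n,y_n)\in\Gamma(D_n)\text{ for all }n\},\\
E&=\{(\mu,y)\in\ell_1^+(I):\ \|\mu\|\le1,\ (n\mu_n,y_n)\in\widehat{F_n}\text{ for all }n\}.
\end{align*}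
For $\gamma=0$ and $D_n=\{0\}$ the set $A$ is a copy of $P$; for $\gamma=1$ and $D_n=P_n$ it is the set of Example~\ref{ex:two}. The map $R_n(\mu,y)=(n\mu_n,y_n)$ is the adjoint of the bounded operator that sends $(s,u)\in c_0(\{\ast\}\sqcup I_n)$ to the vector of $c_0(I)$ with entry $ns$ at $n\in\mathbb N$, with $u$ on $I_n$, and with zeros elsewhere. By Lemma~\ref{lem:cone}(a), $A$ is convex. By Lemma~\ref{lem:cone}(c), $A\subseteq E$, and $E$ is weak$^*$ closed as an intersection of $\ell_1^+(I)$ with preimages of weak$^*$ closed sets under $R_n$ and under $(\mu,y)\mapsto\mu$. Also $0\in E$, because $0\in F_n$. We show that $A$ is a $(\gamma+1)$-ladder with $A^{(\gamma+1)}=E$.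

\emph{Step 1: if $(\mu,y)\in A^{(\beta)}$ and $\beta<\alpha_n$, then $\|y_n\|\ge n\mu_n$.} There is nothing to prove if $\mu_n=0$. Let $\mu_n>0$. Since $R_n(A)\subseteq\Gamma(D_n)$, Lemma~\ref{lem:maps} gives $(n\mu_n,y_n)\in\Gamma(D_n)^{(\beta)}$, and Lemma~\ref{lem:cone}(b) gives $y_n\in n\mu_nD_n^{(\beta)}$. Now apply (L1) for $D_n$.

\emph{Step 2: if $(\mu,y)\in A^{(\beta)}$ and $\beta\le\gamma$, then $\|\mu\|=1$.} We induct on $\beta$; the case $\beta=0$ holds because $\mu\in P$, and limit stages are unions. Let $\beta+1\le\gamma$, and let $(\mu^i,y^i)$ be a net in $A^{(\beta)}$ with norms at most $M$, converging to $(\mu,y)$. Take $n_0$ from \eqref{eq:cof}. By Step 1, $\sum_{n\ge n_0}n\mu_n^i\le\|y^i\|\le M$, so $\sum_{n>N}\mu_n^i\le M/N$ for $N\ge n_0$. Since $\|\mu^i\|=1$ by the induction hypothesis,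
\[
1-\frac MN\le\sum_{n\le N}\mu_n^i\le1\qquad(N\ge n_0).
\]
These finite sums converge to $\sum_{n\le N}\mu_n$, and letting $N\to\infty$ gives $\|\mu\|=1$. In particular $\|(\mu,y)\|\ge1$ on $A^{(\beta)}$ for all $\beta<\gamma+1$, which is (L1).

\emph{Step 3: $A^{(\gamma)}$ contains the set $G$ of all $(\mu,y)$ with $\mu\in P$ and $y_n\in n\mu_nF_n$ for all $n$.} Here $y_n=0$ when $\mu_n=0$. Fix $\mu\in P$ with support $\Lambda$, a finite set. The slice $\{\mu\}\times\prod_nn\mu_nD_n$ is a product in the sense of Section~\ref{sec:sum}, and it is contained in $A$. For $n\in\Lambda$ we have $(n\mu_nD_n)^{(\gamma)}=n\mu_nD_n^{(\gamma)}=n\mu_nF_n$, because $\gamma\ge\alpha_n$ and $F_n$ is weak$^*$ closed. Lemma~\ref{lem:prod}(b) puts $(\mu,y)$ in the $\gamma$-th derived set of the slice, hence in $A^{(\gamma)}$.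

\emph{Step 4: $A^{(\gamma+1)}=E$.} The inclusion $A^{(\gamma+1)}\subseteq E$ follows from Lemma~\ref{lem:basic}(b). Let $(\mu,y)\in E$; we approximate it by a bounded sequence in $G$. A point of $E$ may differ from the points of $G$ in three ways: $\mu$ may have infinite support, its mass may be less than $1$, and $y_n$ may be nonzero where $\mu_n=0$. So we truncate at $k$, shrink by the factor $1-\frac1k$ to free some mass, give a little of it to each of the first $k$ coordinates, and put the rest at $k+1$, where it costs nothing because $0\in F_{k+1}$. For $k\ge2$ let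
\[
\mu^k_n=\Bigl(1-\frac1k\Bigr)\mu_n+\frac1{2k^2},\qquad y^k_n=\Bigl(1-\frac1k\Bigr)y_n\quad(n\le k),\qquad \mu^k_{k+1}=1-\sum_{n\le k}\mu_n^k,
\]
and let all other coordinates of $(\mu^k,y^k)$ be $0$. Since $\sum_{n\le k}\mu_n^k\le1-\frac1k+\frac1{2k}<1$, we have $\mu^k\in P$. For $n\le k$, the number $s=n\mu^k_n/(1-\frac1k)$ exceeds $n\mu_n$, so $y_n\in sF_n$ and $y_n^k\in(1-\frac1k)sF_n=n\mu_n^kF_n$. For $n>k$ we have $y_n^k=0\in n\mu^k_nF_n$. Thus $(\mu^k,y^k)\in G\subseteq A^{(\gamma)}$. The norms are at most $1+\|y\|$, and for fixed $n$ we have $\mu_n^k\to\mu_n$ and $y^k_n\to y_n$ as $k\to\infty$. Hence $(\mu,y)\in A^{(\gamma+1)}$.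

Step 4 gives (L2), since $E$ is weak$^*$ closed and contains $0$.
\end{proof}

\section{Limit orders in the positive cone of $\ell_1$}\label{sec:lim}

The proof of Theorem~\ref{thm:omega} translated each set to contain $0$ and then added the whole ball. Both operations leave the positive cone. Adding $B^+$ instead of $B$ is enough for (S2), since the closure of a subset of the cone meets $B$ inside $B^+$, but this still requires a set that contains $0$ from the start, and a $\beta$-ladder with $\beta\geq 1$ does not. The cone over a ladder does contain $0$, and it remembers the ladder at every positive height: the points $(t,0)$ take over the role of the origin.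

\begin{lemma}\label{lem:coneladder}
Let $D\subseteq\ell_1^+(I)$ be a $\beta$-ladder, $F=D^{(\beta)}$ and $\Gamma=\Gamma(D)$.
\begin{itemize}
\item[(a)] $\Gamma^{(\beta+1)}=\widehat F$.
\item[(b)] For every $t>0$, the point $(t,0)$ lies in $\Gamma^{(\beta)}$ but not in $\Gamma^{(\gamma)}$ for any $\gamma<\beta$.
\end{itemize}
\end{lemma}

\begin{proof}
For $t>0$, the slice $\{t\}\times tD$ is contained in $\Gamma$, so Lemmas~\ref{lem:prod}(b) and \ref{lem:maps} give
\begin{equation}\label{eq:slice}
(t,y)\in\Gamma^{(\beta)}\quad\text{whenever }t>0\text{ and }y\in tF .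
\end{equation}

(a) By Lemmas~\ref{lem:cone}(c) and \ref{lem:basic}(b), $\Gamma^{(\beta+1)}\subseteq\widehat F$. Let $(t,y)\in\widehat F$. Then $y\in(t+\frac1k)F$, so $(t+\frac1k,y)\in\Gamma^{(\beta)}$ by \eqref{eq:slice}, and these points converge to $(t,y)$ in norm.

(b) The first claim is \eqref{eq:slice} with $y=0\in tF$. If $(t,0)\in\Gamma^{(\gamma)}$, then $0\in tD^{(\gamma)}$ by Lemma~\ref{lem:cone}(b), which contradicts (L1) when $\gamma<\beta$.
\end{proof}

\begin{proposition}\label{prop:lim}
For every countable limit ordinal $\alpha$ there are a countable set $J$ and a convex set $A\subseteq\ell_1^+(J)$ of order exactly $\alpha$.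
\end{proposition}

\begin{proof}
Let $\beta_n$ be successor ordinals strictly increasing to $\alpha$. By Proposition~\ref{prop:succ} there are $\beta_n$-ladders $D_n\subseteq\ell_1^+(I_n)$. Put $F_n=D_n^{(\beta_n)}$, $J_n=\{\ast\}\sqcup I_n$, $\Gamma_n=\Gamma(D_n)$, let $B_n$ be the unit ball of $\ell_1(J_n)$, $B_n^+=B_n\cap\ell_1^+(J_n)$, and define
\[
A_n=\Gamma_n+B_n^+\subseteq\ell_1^+(J_n).
\]
This set is convex and contains $B_n^+$, since $0\in\Gamma_n$. By Lemma~\ref{lem:compact}(a), $A_n^{(\gamma)}=\Gamma_n^{(\gamma)}+B_n^+$ for all $\gamma$. We verify the hypotheses of Proposition~\ref{prop:sum} with $X_n=c_0(J_n)$ and $\delta_n=\beta_n+1$, which is below $\alpha$ because $\alpha$ is a limit.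

(S1) By Lemma~\ref{lem:coneladder}(a), $C_n=\widehat{F_n}+B_n^+$, which is weak$^*$ closed by Lemmas~\ref{lem:cone}(c) and \ref{lem:compact}(b).

(S2) Since $C_n\subseteq\ell_1^+(J_n)$, we have $C_n\cap B_n\subseteq B_n^+\subseteq A_n$.

(S3) Given $\gamma<\alpha$, choose $n$ with $\beta_n>\gamma$. We test with a point of the axis that is too high to be absorbed by $B_n^+$. By Lemma~\ref{lem:coneladder}(b), $(2,0)\in\Gamma_n^{(\beta_n)}\subseteq C_n$. Suppose that $(2,0)\in A_n^{(\gamma)}$, say $(2,0)=(t,y)+(s,z)$ with $(t,y)\in\Gamma_n^{(\gamma)}$ and $(s,z)\in B_n^+$. As $y,z\ge0$ and $y+z=0$, we get $y=0$; as $s\le1$, we get $t=2-s\ge1$. So $(t,0)\in\Gamma_n^{(\gamma)}$ with $t>0$ and $\gamma<\beta_n$, contrary to Lemma~\ref{lem:coneladder}(b).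

Hence $A=\prod A_n$ is convex of order $\alpha$, and it lies in $\ell_1^+(J)$ for $J=\bigsqcup_nJ_n$.
\end{proof}

\begin{remark}\label{rem:cones}
The summand $B_n^+$ is needed. The cones $\Gamma_n$ contain $0$ and satisfy (S1). Write $\beta_n=\gamma_n+1$; then $\sup_n\gamma_n=\alpha$, and the points $c_n=(2^{-n},0)$ lie in $\Gamma_n^{(\beta_n)}\setminus\Gamma_n^{(\gamma_n)}$. By Remark~\ref{rem:S2}, the order of $\prod\Gamma_n$ exceeds $\alpha$. As for subspaces, homogeneity is the obstacle, and the thickening destroys it.
\end{remark}

\section{Transfer to non-reflexive spaces}\label{sec:transfer}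

In $c_0$, the vectors $x_k=e_1+\dots+e_k$ and the coordinate functionals $f_i$ have norm $1$ and satisfy $f_i(x_k)=1$ for $i\le k$ and $f_i(x_k)=0$ for $i>k$. Every non-reflexive space contains a system of this shape, and this is the only place where non-reflexivity enters the proof of Theorem~\ref{thm:all}. The statement is in \cite{James}; we include the argument. It uses three textbook facts. Let $V$ be a proper closed subspace of a normed space $U$, and let $Y$ be a normed space.
\begin{itemize}
\item \emph{Riesz's lemma}: for $\theta'<1$ there is $u\in U$ with $\|u\|=1$ and $\operatorname{dist}(u,V)>\theta'$.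
\item \emph{Hahn--Banach theorem}: for $u\in U\setminus V$ there is $\Psi\in U^*$ with $\|\Psi\|=1$, $\Psi|_V=0$ and $\Psi(u)=\operatorname{dist}(u,V)$.
\item \emph{Helly's theorem}: for $\varphi\in Y^{**}$, finitely many $g_j\in Y^*$ and $\varepsilon>0$ there is $y\in Y$ with $\|y\|\le\|\varphi\|+\varepsilon$ and $g_j(y)=\varphi(g_j)$ for all $j$.
\end{itemize}

\begin{lemma}\label{lem:james}
Let $X$ be non-reflexive and $\theta\in(0,1)$. There are $x_k\in B_X$ and $f_i\in B_{X^*}$ $(i,k\ge1)$ with $f_i(x_k)=\theta$ for $i\le k$ and $f_i(x_k)=0$ for $i>k$.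
\end{lemma}

\begin{proof}
We regard $X$ as a proper closed subspace of $X^{**}$. Apply Riesz's lemma with some $\theta'\in(\theta,1)$ and multiply the resulting vector by $\theta/\theta'$. This gives $x^{**}\in X^{**}$ with $\|x^{**}\|<1$ and $d=\operatorname{dist}(x^{**},X)>\theta$. With $\Psi$ from the Hahn--Banach theorem, $\Phi=(\theta/d)\Psi\in X^{***}$ satisfies $\Phi|_X=0$, $\Phi(x^{**})=\theta$ and $\|\Phi\|<1$.

We choose $f_1,x_1,f_2,x_2,\dots$ in this order, keeping $x^{**}(f_i)=\theta$ for all $i$. Suppose that $f_k,x_k$ are chosen for $k<n$. Helly's theorem with $Y=X^*$, $\varphi=\Phi$ and the functionals $x^{**},x_1,\dots,x_{n-1}\in X^{**}$ gives $f_n\in B_{X^*}$ with $x^{**}(f_n)=\theta$ and $f_n(x_k)=0$ for $k<n$. Helly's theorem with $Y=X$, $\varphi=x^{**}$ and the functionals $f_1,\dots,f_n$ gives $x_n\in B_X$ with $f_i(x_n)=x^{**}(f_i)=\theta$ for $i\le n$. In both applications the strict inequality $\|\varphi\|<1$ leaves room for $\varepsilon$.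
\end{proof}

The natural map sends $e_i\in\ell_1$ to $f_i$. For it to be weak$^*$ continuous we need $f_i\to0$ weak$^*$, which we know only on the closed span $Z$ of the $x_k$. So we first map into $Z^*$ and then pull back along the restriction $X^*\to Z^*$. To recover a bounded net in $\ell_1$ from its bounded image we need a lower bound for the map. Testing on $x_k$ controls the partial sums of a vector, and these determine the norm when the vector is positive; this is why we worked in the cone.

\begin{proposition}\label{prop:transfer}
Let $I$ be countable and let $A\subseteq\ell_1^+(I)$ be a convex set of order $\alpha$. Then the dual of every non-reflexive Banach space $X$ contains a convex set of order $\alpha$.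
\end{proposition}

\begin{proof}
Identify $I$ with a subset of $\mathbb N$. Fix $\theta\in(0,1)$, take $x_k,f_i$ from Lemma~\ref{lem:james}, and let $Z$ be the closed linear span of the $x_k$.

\emph{Step 1: from $\ell_1^+(I)$ to $Z^*$.} For $z$ in the linear span of the $x_k$ we have $f_i(z)=0$ for large $i$. Since $\|f_i\|\le1$, approximation gives $f_i(z)\to0$ for all $z\in Z$. So $Sz=(f_i(z))_{i\in I}$ defines an operator $S\colon Z\to c_0(I)$ with $\|S\|\le1$. Its adjoint $T=S^*\colon\ell_1(I)\to Z^*$ is given by $Ta=\sum_{i\in I}a_if_i|_Z$, and
\[
(Ta)(x_k)=\theta\sum_{i\in I,\ i\le k}a_i\qquad(k\ge1).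
\]
If $Ta=0$, all these partial sums vanish, so $a=0$; thus $T$ is injective. If $a\ge0$, then letting $k\to\infty$ and using $\|x_k\|\le1$ gives $\|Ta\|\ge\theta\|a\|$.

We claim that $T(H^{(1)})=T(H)^{(1)}$ for $H\subseteq\ell_1^+(I)$. The inclusion $\subseteq$ is Lemma~\ref{lem:maps}. Conversely, let $Ta^i\to z^*$ be a bounded net with $a^i\in H$. Then $\|a^i\|\le\theta^{-1}\|Ta^i\|$ is bounded, a subnet of $(a^i)$ converges to some $a\in H^{(1)}$, and $Ta=z^*$ by weak$^*$ continuity. Lemma~\ref{lem:onestep} with $E=\ell_1^+(I)$ yields $T(A)^{(\gamma)}=T(A^{(\gamma)})$ for all $\gamma$. Since $T$ is injective, $T(A^{(\gamma)})=T(A^{(\gamma+1)})$ holds exactly when $A^{(\gamma)}=A^{(\gamma+1)}$. So the convex set $T(A)\subseteq Z^*$ has order $\alpha$.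

\emph{Step 2: from $Z^*$ to $X^*$.} Let $q\colon X^*\to Z^*$ be the restriction map, the adjoint of the inclusion $Z\to X$. By the Hahn--Banach theorem every $h\in Z^*$ has an extension $u\in X^*$ with $\|u\|=\|h\|$; in particular $q$ is onto. We claim that $q^{-1}(H)^{(1)}=q^{-1}(H^{(1)})$ for $H\subseteq Z^*$. The inclusion $\subseteq$ follows from Lemma~\ref{lem:maps}. Conversely, let $q(u)=h\in H^{(1)}$, and let $(h_i)$ be a bounded net in $H$ converging to $h$. Choose norm preserving extensions $u_i$ of $h_i$ and pass to a subnet with $u_i\to v$. The limit $v$ may differ from $u$, but $q(v)=\lim h_i=h=q(u)$, so the difference can be added back: $u_i+(u-v)$ is a bounded net in $q^{-1}(H)$ converging to $u$. By Lemma~\ref{lem:onestep}, $q^{-1}(H)^{(\gamma)}=q^{-1}(H^{(\gamma)})$ for all $\gamma$. Since $q$ is onto, distinct sets have distinct preimages, so $q^{-1}(H)$ has the same order as $H$. The set $q^{-1}(T(A))$ is convex and has order $\alpha$.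
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:all}]
Let $\alpha<\omega_1$. If $\alpha$ is $0$ or a successor, Proposition~\ref{prop:succ} gives an $\alpha$-ladder, which has order $\alpha$. If $\alpha$ is a limit, use Proposition~\ref{prop:lim}. In both cases we have a convex set of order $\alpha$ in some $\ell_1^+(I)$ with $I$ countable, and Proposition~\ref{prop:transfer} carries it into $X^*$.
\end{proof}

\section{The orders for a separable space}\label{sec:class}

Separability is used in Corollary~\ref{cor:class} only through (F2). We recall why (F2) holds. Let $X$ be separable and $A\subseteq X^*$. For each $n$, the ball $nB$ is weak$^*$ compact and metrizable, so it has a countable base $\mathcal U_n$. The closed sets $L_{n,\gamma}=\overline{A^{(\gamma)}\cap nB}^{\,w^*}$ increase with $\gamma$. For each $n$ and each $U\in\mathcal U_n$ that meets some $L_{n,\gamma}$ with $\gamma<\omega_1$, take the least such $\gamma$, and let $\gamma_0<\omega_1$ be the supremum of these countably many ordinals. Then $L_{n,\gamma_0}$ and $L_{n,\gamma_0+1}$ meet the same members of $\mathcal U_n$, so these closed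 sets are equal. Taking the union over $n$ gives $A^{(\gamma_0+1)}=A^{(\gamma_0+2)}$.

\begin{proof}[Proof of Corollary~\ref{cor:class}]
Let $X$ be separable and non-reflexive. All orders are countable by (F2), and every countable ordinal occurs by Theorem~\ref{thm:all}.

Let $X\ne\{0\}$ be reflexive and let $A\subseteq X^*$ be convex. The norm closure $\overline A$ is convex, hence weakly closed by Mazur's theorem (a norm closed convex set is weakly closed). Since $X$ is reflexive, the weak and weak$^*$ topologies of $X^*$ coincide, so $\overline A$ is weak$^*$ closed and $A^{(1)}\subseteq\overline A$. With Lemma~\ref{lem:basic}(d) we get $A^{(1)}=\overline A$, so the order is at most $1$. The order $0$ is attained by $X^*$. The order $1$ is attained by $\{tf:0<t<1\}$ with $f\ne0$, since $0$ lies in the norm closure of this set but not in the set.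

The last statement follows: $\omega$ occurs in the non-reflexive case, and neither $0$ nor $1$ is a limit ordinal.
\end{proof}

\begin{thebibliography}{9}

\bibitem{James}
R.~C.~James, Studia Math. \textbf{23} (1964).

\bibitem{Silber}
Zden\v{e}k Silber, \emph{Weak$^*$ derived sets of convex sets in duals of non-reflexive spaces}, arXiv:2101.10684 (2021).

\end{thebibliography}
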